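# Separation by invariant functions for reducts of Ramsey structures

A group $H$ of permutations of a set $W$ acts on the vector space $FW$ with basis $W$. Given an $H$-invariant subspace $V$ and a vector $x\notin V$, we ask for a linear functional that vanishes on $V$, does not vanish at $x$, and is invariant under a large part of $H$, namely the stabilizer of finitely many points. We begin with an example in which naming a single point is enough.

## 1. One dense cyclic order

**Orders and signs.** For a linear order $\prec$ on a set $L$ and $a,b\in L$, let $\sigma_\prec(a,b)\in\mathbb Z$ be $1$ if $a\prec b$, $-1$ if $b\prec a$, and $0$ if $a=b$. Put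
$$\tau_\prec(a,b,c)=\sigma_\prec(a,b)+\sigma_\prec(b,c)+\sigma_\prec(c,a).$$
Then $\tau_\prec$ is unchanged by cyclic permutation of its arguments, and $\tau_\prec(a,c,b)=-\tau_\prec(a,b,c)$ because $\sigma_\prec$ is antisymmetric. If $a\prec b\prec c$, then $\tau_\prec(a,b,c)=1+1-1=1$. So for distinct $a,b,c$ the value is $1$ if
$$a\prec b\prec c\quad\text{or}\quad b\prec c\prec a\quad\text{or}\quad c\prec a\prec b,$$
and it is $-1$ otherwise. Let $R_\prec$ be the set of triples of distinct elements with $\tau_\prec=1$. This is the cyclic order obtained by bending $\prec$ into a circle.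

**Lemma 1.1.** Let $L=L_0\sqcup L_1$, where every element of $L_0$ is $\prec$-below every element of $L_1$. Let $\prec'$ be the order that agrees with $\prec$ on $L_0$ and on $L_1$ and puts all of $L_1$ before all of $L_0$. Let $\varepsilon$ be $0$ on $L_0$ and $1$ on $L_1$. Then
$$\sigma_{\prec'}(a,b)=\sigma_\prec(a,b)+2\bigl(\varepsilon(a)-\varepsilon(b)\bigr),\tag{1}$$
and hence $\tau_{\prec'}=\tau_\prec$ and $R_{\prec'}=R_\prec$.

*Proof.* If $a,b$ are in the same piece, then $\varepsilon(a)=\varepsilon(b)$ and the signs agree. If $a\in L_0$ and $b\in L_1$, then $\sigma_\prec(a,b)=1$, $\sigma_{\prec'}(a,b)=-1$, and $2(0-1)=-2$. If $a\in L_1$ and $b\in L_0$, then the two signs are $-1$ and $1$, and $2(1-0)=2$. Summing (1) around the cycle $a,b,c$, the $\varepsilon$-terms cancel. $\blacksquare$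

Let $C=(\mathbb Q,R_<)$, where $<$ is the usual order, and let $A=\mathrm{Aut}(\mathbb Q,<)$. Clearly $A\le\mathrm{Aut}(C)$.

**Lemma 1.2.**

1. $\mathrm{Aut}(C)$ is transitive on ordered pairs of distinct elements of $\mathbb Q$.
2. For $p\in\mathbb Q$ let $<^p$ be the order on $\mathbb Q$ that puts $[p,\infty)$ before $(-\infty,p)$ and agrees with $<$ on both pieces. The stabilizer $\mathrm{Aut}(C)_p$ equals $\mathrm{Aut}(\mathbb Q,<^p)$, and $(\mathbb Q\setminus\{p\},<^p)$ is isomorphic to $(\mathbb Q,<)$.

*Proof of 1.* The group $A$ is transitive on pairs $a<b$ and on pairs $a>b$. It remains to find an element of $\mathrm{Aut}(C)$ that takes some increasing pair to a decreasing one. Fix an irrational $\theta$. The sets $L_0=(-\infty,\theta)\cap\mathbb Q$ and $L_1=(\theta,\infty)\cap\mathbb Q$ are countable dense orders without endpoints, so by Cantor's theorem there is a bijection $g:\mathbb Q\to\mathbb Q$ that maps $L_0$ order-isomorphically onto $L_1$ and $L_1$ order-isomorphically onto $L_0$. Let $<'$ be the order of Lemma 1.1 with $L_1$ before $L_0$. Then $g$ is an isomorphism $(\mathbb Q,<')\to(\mathbb Q,<)$, so it carries $R_{<'}$ onto $R_<$.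 By Lemma 1.1, $R_{<'}=R_<$, and so $g\in\mathrm{Aut}(C)$. If $a<\theta<b$, then $ga>\theta>gb$.

*Proof of 2.* Lemma 1.1 with $L_0=(-\infty,p)$ and $L_1=[p,\infty)$ gives $R_{<^p}=R_<$. The element $p$ is least for $<^p$, so for distinct $b,c\neq p$ we have $\tau_{<^p}(p,b,c)=1+\sigma_{<^p}(b,c)-1=\sigma_{<^p}(b,c)$. In other words, $b<^pc$ if and only if $(p,b,c)\in R_<$. So an automorphism of $C$ that fixes $p$ preserves $<^p$. Conversely, an automorphism of $(\mathbb Q,<^p)$ fixes the least element $p$ and preserves $R_{<^p}=R_<$. Finally, $(\mathbb Q\setminus\{p\},<^p)$ is $(p,\infty)\cap\mathbb Q$ followed by $(-\infty,p)\cap\mathbb Q$. It is countable and dense (the first piece has no greatest element) and has no endpoints, so Cantor's theorem applies. $\blacksquare$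

**A vector to separate.** Let $F$ be a field with $\operatorname{char}F\ne2$, and let $W=\mathbb Q^2$. Let $FW$ be the $F$-vector space with basis $W$, and extend functions $f:W\to F$ linearly to $FW$. For distinct $a,b,c$ put
$$t(a,b,c)=(a,b)+(b,c)+(c,a)\in FW.$$
Let $V_C$ be the span of all $t(a,b,c)+t(a',c',b')$ with $(a,b,c),(a',b',c')\in R_<$, and let $x=t(a,b,c)$ for some $(a,b,c)\in R_<$. The subspace $V_C$ is invariant under $\mathrm{Aut}(C)$, since $h\,t(a,b,c)=t(ha,hb,hc)$ and $h$ preserves $R_<$.

*With no point fixed there is no separating function.* Let $f$ be $\mathrm{Aut}(C)$-invariant with $f(V_C)=0$. By Lemma 1.2(1), $f$ has one value $\alpha$ on all pairs of distinct elements, so $f(t(a,b,c))=3\alpha=f(t(a,c,b))$. Since $t(a,b,c)+t(a,c,b)\in V_C$, we get $6\alpha=0$. Thus $2f(x)=6\alpha=0$ and $f(x)=0$.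

*With one point fixed there is one.* Take any $p$ and let $f(a,b)$ be the image of $\sigma_{<^p}(a,b)$ in $F$. By Lemma 1.2(2), $f$ is invariant under $\mathrm{Aut}(C)_p$. For $(a,b,c)\in R_<=R_{<^p}$ we have $f(t(a,b,c))=\tau_{<^p}(a,b,c)=1$ and $f(t(a,c,b))=-1$. Hence $f(V_C)=0$ and $f(x)=1$. In particular $x\notin V_C$.

So fixing $p$ cuts the circle open, and the sign of the resulting line does the job. Next we prove the same for every invariant subspace and every vector over $C$.

## 2. Stabilizers that are extremely amenable

**Sorts.** Let $N$ be a structure and $H=\mathrm{Aut}(N)$. A *sort* of $N^{eq}$ is a set $Z/{\sim}$, where $Z\subseteq N^n$ is $\emptyset$-definable and $\sim$ is an $\emptyset$-definable equivalence relation on $Z$. Examples are $N^n$ itself, the set of unordered pairs from $N$, and the set of classes of a $\emptyset$-definable equivalence relation on $N$. The group $H$ acts on every sort $W$, hence linearly on $FW$. For a finite set $S$, $H_{(S)}$ is the pointwise stabilizer of $S$. We give $H$ the topology of pointwise convergence, in which the groups $H_{(S)}$, for $S\subseteq N$ finite, form a base of open subgroups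 at $1$. The stabilizer of $z/{\sim}\in W$ contains $H_{(S)}$, where $S$ is the set of coordinates of $z$, so it is open.

All topological groups in these notes have a base of open subgroups at $1$.

**Flows.** A *$K$-flow* is a nonempty compact Hausdorff space with a (jointly) continuous action of $K$. The group $K$ is *extremely amenable* (EA) if every $K$-flow has a fixed point. The group $A=\mathrm{Aut}(\mathbb Q,<)$ is EA by Pestov (*Trans. AMS* 350 (1998)). The two-element group with the discrete topology is not EA, since it acts on itself without fixed points.

**Smooth modules.** An $FK$-module $U$ is *smooth* if the stabilizer of every vector is open. If $W$ is a sort of $N^{eq}$ and $V\le FW$ is $H$-invariant, then $FW/V$ is smooth, because the stabilizer of $\sum_w\alpha_ww+V$ contains a finite intersection of stabilizers of elements $w$. The module of all functions $\mathbb Q\to F$ is not a smooth $FA$-module. The indicator function of $(-\infty,\theta)$ with $\theta$ irrational is not fixed by any $A_{(S)}$, since $A_{(S)}$ can move a rational just below $\theta$ to one just above $\theta$.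

**Lemma 2.1.** Let $L\le K$ be open and let $Y$ be an $L$-flow. Put
$$\hat Y=\{g:K\to Y\mid g(kl)=l^{-1}g(k)\ \text{for all }k\in K,\ l\in L\}$$
with the pointwise topology and the action $(k\cdot g)(k')=g(k^{-1}k')$. Then $\hat Y$ is a $K$-flow, it is zero-dimensional (has a base of clopen sets) if $Y$ is, and $e:\hat Y\to Y$, $e(g)=g(1)$, is continuous and $L$-equivariant. Consequently, if $K$ is EA then so is $L$.

*Proof.* We have $k\cdot g\in\hat Y$, since $(k\cdot g)(k'l)=g(k^{-1}k'l)=l^{-1}(k\cdot g)(k')$. Choose a set of representatives $r$ of $K/L$. An element $g$ of $\hat Y$ is determined by its values $g(r)$, these can be prescribed arbitrarily, and $g(rl)=l^{-1}g(r)$ depends continuously on $g(r)$. So $\hat Y$ is homeomorphic to $Y^{K/L}$, which is nonempty, compact and Hausdorff, and zero-dimensional if $Y$ is.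

For continuity of the action, it is enough to see that $(k,g)\mapsto(k\cdot g)(r)=g(k^{-1}r)$ is continuous near any $k_0$. Put $l=r^{-1}k_0k^{-1}r$. For $k$ near $k_0$ this is near $1$, so $l\in L$ because $L$ is open, and $k^{-1}r=k_0^{-1}r\,l$. Therefore
$$(k\cdot g)(r)=g(k_0^{-1}r\,l)=l^{-1}g(k_0^{-1}r),$$
which is continuous in $(l,g)$ since $L$ acts continuously on $Y$. Also $e(l\cdot g)=g(l^{-1})=l\,g(1)=l\,e(g)$ for $l\in L$. If $K$ is EA, then $\hat Y$ has a $K$-fixed point $g$, and $e(g)$ is an $L$-fixed point of $Y$. $\blacksquare$

**Proposition 2.2.** Let $F$ be any field, $K$ an EA group, $U$ a smooth $FK$-module and $0\neq x\in U$ fixed by $K$. Then there is a $K$-invariant linear $f:U\to F$ with $f(x)=1$.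

*Proof.* **Step 1: reduce to a statement about a subspace.** Let $I=\mathrm{span}_F\{u-ku:u\in U,\ k\in K\}$. A linear functional is $K$-invariant exactly when it vanishes on $I$. So it is enough to prove $x\notin I$ and then extend from the line spanned by $x+I$ to $U/I$. Since $\lambda(u-ku)=\lambda u-k(\lambda u)$, the subspace $I$ is already the additive group generated by the elements $u-ku$.

**Step 2: find a compact space on which $K$ acts.** The field $F$ has no useful compact topology, so we use characters of the additive group of $U$. Let $\mathbb T=\mathbb R/\mathbb Z$. There is a homomorphism from the cyclic group $\langle x\rangle$ to $\mathbb T$ that does not kill $x$, and since $\mathbb T$ is divisible it extends to a homomorphism $\theta:Fx\to\mathbb T$ with $\theta(x)\ne0$. Let $\Theta$ be the set of additive homomorphisms $\chi:U\to\mathbb T$ that extend $\theta$. It is nonempty by divisibility, and it is closed in the compact space $\mathbb T^U$. Let $K$ act by $(k\chi)(u)=\chi(k^{-1}u)$. This preserves $\Theta$ because $K$ fixes every element of $Fx$. The action is jointly continuous: for each $u$ the map $k\mapsto k^{-1}u$ is locally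 constant by smoothness, and $\chi\mapsto\chi(u')$ is continuous for each $u'$.

**Step 3: use the fixed point.** Since $K$ is EA, some $\chi\in\Theta$ is fixed by $K$. Then $\chi(ku)=(k^{-1}\chi)(u)=\chi(u)$, so $\chi$ vanishes on every $u-ku$, hence on the additive group $I$. But $\chi(x)=\theta(x)\neq0$. So $x\notin I$. $\blacksquare$

**Proposition 2.3.** Let $N$ be a structure, $H=\mathrm{Aut}(N)$, and suppose $H_{(S_0)}$ is EA for some finite $S_0\subseteq N$. Let $F$ be any field, $W$ a sort of $N^{eq}$, $V\le FW$ an $H$-invariant subspace, $x\in FW\setminus V$. Then there are a finite $S\subseteq N$ and an $H_{(S)}$-invariant $f:W\to F$ with $f(V)=0$ and $f(x)\ne0$.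

*Proof.* Choose a finite $T\subseteq N$ such that $H_{(T)}$ fixes every element of the support of $x$, and put $S=S_0\cup T$. The group $H_{(S)}$ is open in $H_{(S_0)}$, so it is EA by Lemma 2.1. It fixes the nonzero vector $x+V$ of the smooth module $FW/V$. Proposition 2.2 gives an $H_{(S)}$-invariant functional on $FW/V$ with value $1$ at $x+V$. Composing with $W\to FW/V$ gives $f$. $\blacksquare$

For $N=C$ take $S_0=\{p\}$. Restriction to $\mathbb Q\setminus\{p\}$ identifies $\mathrm{Aut}(C)_p$, as a topological group, with the automorphism group of a copy of $(\mathbb Q,<)$, by Lemma 1.2(2), so it is EA. Thus the cyclic order $C$ has separating functions for all $W,V,x$ and all $F$.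

## 3. What changes for a general reduct

**Definitions.** A countably infinite structure $M$ is *$\omega$-categorical* if its theory has one countable model up to isomorphism. By the Ryll-Nardzewski theorem, this holds if and only if $G=\mathrm{Aut}(M)$ has finitely many orbits on $M^n$ for every $n$. Then $G_{(S)}$ also has finitely many orbits on $M^n$ for $S$ finite. Indeed, if $s$ enumerates $S$, then $a,b\in M^n$ are in the same $G_{(S)}$-orbit exactly when $(s,a)$ and $(s,b)$ are in the same $G$-orbit.

The *age* of $M$ is the class of finite structures that embed in $M$. It has the *Ramsey property* if for all $A_0,B_0$ in the age there is $C_0$ in the age such that for every $2$-coloring of the copies of $A_0$ in $C_0$ some copy of $B_0$ in $C_0$ has all its copies of $A_0$ of one color. For $(\mathbb Q,<)$ this is the finite Ramsey theorem. A countable structure is *homogeneous* if every isomorphism between finite substructures extends to an automorphism. By Kechris–Pestov–Todorcevic (*GAFA* 15 (2005)), the automorphism group of a Fraïssé structure with a linear order in its language is EA if and only if its age has the Ramsey property. For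 a *Ramsey structure* $M$ we use one consequence: $\mathrm{Aut}(M)$ is EA.

A *reduct* $N$ of $M$ has the same domain, and every $\emptyset$-definable relation of $N$ is $\emptyset$-definable in $M$. For example, $C$ is a reduct of $(\mathbb Q,<)$. We always put $G=\mathrm{Aut}(M)$ and $H=\mathrm{Aut}(N)$. Then $G$ is a closed subgroup of $H$, so $H$ and each $H_{(S)}$ with $S$ finite have finitely many orbits on $N^n$, and hence on every sort of $N^{eq}$.

We say that $N$ has the *separation property* for a sort $W$ over $F$ if for every $H$-invariant $V\le FW$ and $x\in FW\setminus V$ there are a finite $S\subseteq N$ and an $H_{(S)}$-invariant $f:W\to F$ with $f(V)=0$ and $f(x)\ne0$.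

For $M$ itself a sharper property holds: if $W'$ is a sort of $M^{eq}$, $V\le FW'$ is $G$-invariant, $x\in FW'\setminus V$ and $S\subseteq M^{eq}$ is a finite set containing the support of $x$, then there is a $G_{(S)}$-invariant $f:W'\to F$ with $f(V)=0$ and $f(x)\neq0$. We can read this off: $G_{(S)}$ is open in the EA group $G$, it fixes $x+V$, and Proposition 2.2 applies. The question, from David M. Evans, "Permutation modules for Ramsey structures", arXiv:2603.29606 (2026), is whether reducts inherit separation.

> *Is it true that for every field $F$ of characteristic $0$, every countable $\omega$-categorical Ramsey structure $M$, every reduct $N$ of $M$, every sort $W$ of $N^{eq}$, every $H$-invariant $V\le FW$ and every $x\in FW\setminus V$, there exist a finite $S\subseteq N$ and an $H_{(S)}$-invariant $f:W\to F$ with $f(V)=0$ and $f(x)\ne0$?*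

**The natural attempt.** The subspace $V$ is also $G$-invariant, so there is a $G_{(S)}$-invariant $f_0$ with $f_0(V)=0$ and $f_0(x)=1$, where $S$ is chosen so that $H_{(S)}$ fixes $x$. All functions $f_0\circ h$ with $h\in H_{(S)}$ also vanish on $V$ and have value $1$ at $x$, and so do their pointwise limits. If the set of these limits contains an $H_{(S)}$-fixed function, we are done. This needs a fixed point for $H_{(S)}$, and $H_{(S)}$ need not be EA. In the circle of Section 1, the group $H$ is not EA, but we could enlarge $S$ by one point and get an EA group. The attempt stops at a reduct for which no finite enlargement helps. This suggests taking infinitely many circles, since a finite $S$ misses most of them.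

## 4. Infinitely many circles

Let $M=(\mathbb Q\times\mathbb Q;E,<)$, where $(p,u)E(q,v)\iff p=q$ and $<$ is the lexicographic order. Let $N=(\mathbb Q\times\mathbb Q;E,R)$, where $R(a,b,c)$ holds iff $a,b,c$ are distinct, pairwise $E$-equivalent, and
$$a<b<c\quad\text{or}\quad b<c<a\quad\text{or}\quad c<a<b.$$
So each $E$-class $\{q\}\times\mathbb Q$ carries a copy of the cyclic order $C$, and $N$ forgets how the classes are ordered. Since $R$ is $\emptyset$-definable in $M$, $N$ is a reduct of $M$.

**Proposition 4.1.** $M$ is $\omega$-categorical and Ramsey.

*Proof.* **Step 1: homogeneity, to get $\omega$-categoricity.** Let $\varphi$ be an isomorphism between finite substructures of $M$. Since $\varphi$ preserves $E$ and non-$E$, it induces a bijection between finitely many classes. Points in different classes are ordered as their first coordinates are, so this bijection preserves order. On each class $\varphi$ is a finite order-preserving map. Because $(\mathbb Q,<)$ is homogeneous, the map on classes extends to some $\rho\in A$, and for each $p$ the map from the class of $p$ to the class of $\rho p$ extends to some $\rho_p\in A$ (take $\rho_p=1$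 on the untouched classes). Then $(p,u)\mapsto(\rho p,\rho_pu)$ is an automorphism of $M$ that extends $\varphi$. So $M$ is homogeneous. The language is finite and relational, so there are finitely many isomorphism types of $n$-tuples, hence finitely many $G$-orbits on $M^n$, and $M$ is $\omega$-categorical.

**Step 2: two ways to build EA groups.**

*Extensions.* Let $K_0\trianglelefteq K$ be closed with $K_0$ and $K/K_0$ both EA. In a $K$-flow, the set $Z$ of $K_0$-fixed points is nonempty, closed, and $K$-invariant by normality. The action $K\times Z\to Z$ factors through $(K/K_0)\times Z$. The map $K\to K/K_0$ is open, so $K\times Z\to(K/K_0)\times Z$ is an open surjection, hence a quotient map, and $K/K_0$ acts continuously on $Z$. It has a fixed point in $Z$, which is a $K$-fixed point. So $K$ is EA.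

*Products.* Let all $A_i$ be EA. Finite products are EA by the previous point. In a flow of $\prod_iA_i$, the fixed-point sets of the finite subproducts are nonempty and closed, and any two of them contain a third. By compactness they have a common point. It is fixed by all finitely supported elements. These are dense, and the stabilizer of a point is closed, so the point is fixed by $\prod_iA_i$.

**Step 3: $G$ is EA.** Every $g\in G$ permutes the classes preserving their order and is order-preserving between classes, so $g(p,u)=(\rho p,\rho_pu)$ with $\rho,\rho_p\in A$. Let $\pi:G\to A$, $\pi(g)=\rho$. This homomorphism is continuous, because $\pi(g)$ fixes $p$ whenever $g$ fixes $(p,0)$. The map $\varsigma:A\to G$, $\varsigma(\rho)(p,u)=(\rho p,u)$, is a continuous homomorphism with $\pi\varsigma=1$. If $O$ is an open neighborhood of $1$ in $G$, then $\pi(O)\supseteq\varsigma^{-1}(O)$, which is an open neighborhood of $1$. So $\pi$ is open, and $G/\ker\pi\cong A$ as topological groups. The kernel consists of the maps $(p,u)\mapsto(p,\rho_pu)$. It is $A^{\mathbb Q}$, and pointwise convergence on $\mathbb Q\times\mathbb Q$ is the product topology.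 By Pestov's theorem and Step 2, $A^{\mathbb Q}$ is EA, and then $G$ is EA.

**Step 4: conclude.** $M$ is a countable homogeneous structure with a linear order in its language and $G$ is EA, so its age has the Ramsey property by the theorem of Kechris–Pestov–Todorcevic. $\blacksquare$

**The symmetries of $N$ that we use.** If $D$ is an $E$-class, then any permutation of $D$ that preserves $R|_D$, extended by the identity off $D$, is in $H$, because $R$ only relates elements of one class. If $D\cap S=\emptyset$, it is in $H_{(S)}$. So
$$\text{if }D\cap S=\emptyset,\ H_{(S)}\text{ contains }\mathrm{Aut}(D,R|_D)\cong\mathrm{Aut}(C)\text{ acting on }D.\tag{2}$$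

## 5. A subspace that ties all circles together

For distinct $a,b,c$ in one $E$-class put $t(a,b,c)=(a,b)+(b,c)+(c,a)\in FN^2$, as in Section 1.

**Relations inside each circle are not enough.** Let $\operatorname{char}F\neq2$. Consider first the span $V_0$ of all $t(a,b,c)+t(a',c',b')$ where $(a,b,c),(a',b',c')\in R$ and *all six points are in one class*, and $x=t(a,b,c)$ with $(a,b,c)\in R$. This vector can be separated from $V_0$. Take a point $p$ in the class $D$ of $a$, let $f=\sigma_{<^p}$ on pairs from $D$, where $<^p$ is the order of $D$ cut at $p$, and let $f=0$ on all other pairs. An element of $H$ that fixes $p$ maps $D$ to $D$ and preserves $<^p$ by Lemma 1.2(2), so $f$ is $H_{(\{p\})}$-invariant. It takes the value $1-1=0$ on the generators of $V_0$ in $D$ and $0$ on the others, and $f(x)=1$. The trouble is that $S$ may always include a point of the one circle where $x$ lives.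

The remedy is to allow the two triples in a generator to be in different classes. Modulo the new subspace, the vector $x$ equals $-t(a',c',b')$ in any other circle, in particular in one that $S$ misses. There the computation with $S=\emptyset$ from Section 1 applies.

**Theorem A.** Let $M,N$ be as in Section 4, let $F$ be a field with $\operatorname{char}F\ne2$, and let $W=N^2$. Let $V$ be the span of all $t(a,b,c)+t(a',c',b')$ with $(a,b,c),(a',b',c')\in R$, and let $x=t(a,b,c)$ for some $(a,b,c)\in R$. Then $V$ is $H$-invariant and $x\notin V$, but for every finite $S\subseteq N$, every $H_{(S)}$-invariant $f:W\to F$ with $f(V)=0$ satisfies $f(x)=0$.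

*Proof.* **Step 1: $V$ is $H$-invariant.** Elements of $H$ preserve $R$, and $h\,t(a,b,c)=t(ha,hb,hc)$, so $H$ permutes the generators of $V$.

**Step 2: $x\notin V$, shown by a function with no invariance under $H$ required.** Define $s:W\to F$ by
$$s(a,b)=\begin{cases}1&aEb,\ a<b,\\-1&aEb,\ b<a,\\0&\text{otherwise.}\end{cases}$$
On the pairs from one class, $s$ is the image in $F$ of $\sigma_<$, so $s(t(a,b,c))$ is the image of $\tau_<(a,b,c)$. By Section 1, $s(t(a,b,c))=1$ and $s(t(a,c,b))=-1$ for $(a,b,c)\in R$. Hence $s$ takes the value $1-1=0$ on each generator of $V$, so $s(V)=0$, while $s(x)=1\ne0$.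

**Step 3: an invariant $f$ is constant on pairs from a circle that $S$ misses.** Let $S\subseteq N$ be finite and $f$ be $H_{(S)}$-invariant with $f(V)=0$. Only finitely many classes meet $S$, so we can choose a class $D$ with $D\cap S=\emptyset$. By (2) and Lemma 1.2(1), $H_{(S)}$ is transitive on ordered pairs of distinct elements of $D$. So $f$ has a single value $\alpha$ on all of them.

**Step 4: transport $x$ to $D$.** Take $(a',b',c')\in R$ in $D$. By Step 3,
$$f(t(a',b',c'))=3\alpha=f(t(a',c',b')).$$
The element $t(a',b',c')+t(a',c',b')$ is in $V$ (take both triples equal to $(a',b',c')$), so $6\alpha=0$. The element $x+t(a',c',b')$ is in $V$ too, so $f(x)=-3\alpha$. Hence $2f(x)=-6\alpha=0$, and $f(x)=0$ since $\operatorname{char}F\ne2$. $\blacksquare$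

Together with Proposition 4.1, Theorem A says that **the answer to the question in Section 3 is no, for every field $F$ of characteristic $0$**. Allowing finite $S\subseteq N^{eq}$ changes nothing. If $S_0$ is the set of coordinates of chosen representatives of the elements of $S$, then $H_{(S)}\supseteq H_{(S_0)}$, so an $H_{(S)}$-invariant function is $H_{(S_0)}$-invariant.

The function $s$ is $G$-invariant, so it is a legitimate starting point $f_0$ for the attempt of Section 3, and we can now see it fail. A limit $f$ of functions $s\circ h$ with $h\in H_{(S)}$ satisfies $f(a,b)+f(b,a)=0$ for all $a,b$, and $f(t(a,b,c))=1$ on $R$. If it were $H_{(S)}$-invariant, then by Step 3 it would be a constant $\alpha$ on distinct pairs from $D$, with $2\alpha=0$ and $3\alpha=1$, which is impossible when $\operatorname{char}F\ne2$.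

**Characteristic 2.** Here signs carry no information, but $N$ has another order to forget, that of the classes.

**Addendum to Theorem A.** The same $M,N$ and $W=N^2$ fail to have the separation property when $\operatorname{char}F=2$. So this pair fails, with $W=N^2$, over every field.

*Proof.* Let $V$ be the span of all $(a,b)+(b,a)-(c,d)-(d,c)$ where $a,b$ are not $E$-equivalent and $c,d$ are not $E$-equivalent. It is $H$-invariant because $H$ preserves $E$. Let $x=(a,b)+(b,a)$ for one such pair.

*Why $x\notin V$.* The function with value $1$ at $(u,v)$ if $u<v$ and $0$ otherwise takes the value $1$ on $(a,b)+(b,a)$ whenever $a\neq b$. So it kills $V$ and has value $1$ at $x$.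

*Why no $f$ works.* Let $f$ be $H_{(S)}$-invariant with $f(V)=0$. Choose $c=(p,u)$ and $d=(q,v)$ with $p\ne q$ and both classes disjoint from $S$. The map
$$(p,y)\mapsto(q,y+v-u),\qquad(q,y)\mapsto(p,y-v+u),\qquad\text{identity elsewhere}$$
exchanges the two classes by order isomorphisms, so it preserves $E$ and $R$. It fixes $S$ pointwise and swaps $c$ and $d$. Hence $f(c,d)=f(d,c)$. Since $x-(c,d)-(d,c)\in V$, we get $f(x)=f(c,d)+f(d,c)=2f(c,d)=0$. $\blacksquare$

## 6. Invariant functionals in place of fixed points

The attempt of Section 3 asks for a fixed function in a compact set of functions. An average of those functions would serve as well, provided that the average is taken with values in $F$. This section isolates the property of $H_{(S)}$ that makes such averages possible, and the next proves that it is the right property. From here on $F$ is any field.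

For a zero-dimensional $K$-flow $X$, let $C(X,F)$ be the space of locally constant functions $X\to F$, with $(k\varphi)(y)=\varphi(k^{-1}y)$.

**Lemma 6.1.** $C(X,F)$ is a smooth $FK$-module.

*Proof.* By compactness, each $\varphi\in C(X,F)$ is a finite combination of indicators $1_P$ with $P$ clopen, and $k1_P=1_{kP}$. So it is enough that $\{k:kP=P\}$ contains an open subgroup. For each $y\in P$, continuity of the action at $(1,y)$ gives neighborhoods $O_y$ of $1$ and $Q_y$ of $y$ with $O_yQ_y\subseteq P$. Finitely many $Q_y$ cover $P$. Let $O$ be the intersection of the corresponding $O_y$. Then $OP\subseteq P$. An open subgroup $L\subseteq O$ satisfies $LP\subseteq P$, hence $lP=P$ for every $l\in L$. $\blacksquare$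

**Definition.** $K$ is *$F$-amenable* if for every zero-dimensional $K$-flow $X$ there is a $K$-invariant $F$-linear $m:C(X,F)\to F$ with $m(1)=1$. We call such an $m$ an invariant normalized functional.

*Examples.* (a) An EA group is $F$-amenable: evaluate at a fixed point.

(b) The discrete group $\{1,g\}$ of order $2$ is $F$-amenable if and only if $\operatorname{char}F\ne2$. If $\operatorname{char}F\ne2$, take $m(\varphi)=\frac12(\varphi(y)+\varphi(gy))$ for any $y\in X$. If $\operatorname{char}F=2$, let the group act on itself. An invariant functional is $\varphi\mapsto c(\varphi(1)+\varphi(g))$, and its value at the function $1$ is $2c=0$.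

(c) $\mathrm{Aut}(C)$ is not $F$-amenable when $\operatorname{char}F\neq2$. Let $X$ be the closure of $\{\sigma_<\circ h:h\in\mathrm{Aut}(C)\}$ in $\{-1,0,1\}^{\mathbb Q^2}$, where the values are read in $F$ and the action is $(k\cdot f)(w)=f(k^{-1}w)$. The action is continuous because point stabilizers are open. The coordinate functions $e_{(a,b)}(f)=f(a,b)$ satisfy, on $X$, $e_{(a,b)}+e_{(b,a)}=0$, and $e_{(a,b)}+e_{(b,c)}+e_{(c,a)}=1$ for $(a,b,c)\in R_<$. Moreover $k\,e_w=e_{kw}$. An invariant normalized $m$ would take one value $\alpha$ on all $e_{(a,b)}$ with $a\ne b$, so $2\alpha=0$ and $3\alpha=1$. This is impossible.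

**Dependence on $F$.** $F$-amenability depends only on the prime field $F_0$ of $F$. Indeed $C(X,F)=C(X,F_0)\otimes_{F_0}F$: the indicators span, and if $\sum_i\lambda_i\varphi_i=0$ with $\varphi_i\in C(X,F_0)$ and the $\lambda_i\in F$ linearly independent over $F_0$, then evaluation at each point gives $\varphi_i=0$. So an invariant normalized functional on $C(X,F_0)$ extends to $C(X,F)$. Conversely, restrict a functional on $C(X,F)$ to $C(X,F_0)$ and compose with an $F_0$-linear retraction $F\to F_0$.

**Lemma 6.2.** If $\operatorname{char}F=0$ and $K$ is amenable, that is, every $K$-flow carries a $K$-invariant Borel probability measure, then $K$ is $F$-amenable.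

*Proof.* Let $\mu$ be an invariant Borel probability measure on a zero-dimensional $K$-flow $X$. Choose a $\mathbb Q$-linear $\rho:\mathbb R\to\mathbb Q$ with $\rho(1)=1$. Then $\nu=\rho\circ\mu$ is a finitely additive function on clopen sets with values in $\mathbb Q\subseteq F$. Put $m(\varphi)=\sum_{a\in F}\nu(\varphi^{-1}(a))\,a$, a finite sum. By finite additivity, $m(\varphi)$ can be computed from any finite clopen partition on whose pieces $\varphi$ is constant. Using a common partition for two functions, we see that $m$ is linear, so $m(\sum_ia_i1_{P_i})=\sum_i\rho(\mu(P_i))a_i$. It is invariant since $\mu(kP)=\mu(P)$, and $m(1)=\rho(1)=1$. $\blacksquare$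

**Lemma 6.3.** An open subgroup $L$ of an $F$-amenable group $K$ is $F$-amenable.

*Proof.* Let $Y$ be a zero-dimensional $L$-flow, and let $\hat Y$ and $e$ be as in Lemma 2.1. Let $m$ be a $K$-invariant normalized functional on $C(\hat Y,F)$. Since $e$ is continuous and $L$-equivariant, $\varphi\mapsto\varphi\circ e$ is an $L$-equivariant linear map $C(Y,F)\to C(\hat Y,F)$ that takes $1$ to $1$. So $\varphi\mapsto m(\varphi\circ e)$ is an $L$-invariant normalized functional on $C(Y,F)$. $\blacksquare$

## 7. Separation in all smooth modules is $F$-amenability of some stabilizer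

**Theorem B.** Let $N$ be a reduct of a countable $\omega$-categorical Ramsey structure $M$, and let $F$ be any field. The following are equivalent:

1. $H_{(S)}$ is $F$-amenable for some finite $S\subseteq N$;
2. for every smooth $FH$-module $U$ and $0\ne x\in U$ there are a finite $S\subseteq N$ and an $H_{(S)}$-invariant linear $f:U\to F$ with $f(x)\ne0$.

Consequently, if (1) holds, then $N$ has the separation property for all sorts $W$. In particular this is so if $\operatorname{char}F=0$ and some $H_{(S)}$ is amenable, for example if $H$ is amenable.

*Proof of (1)⇒(2).* **Step 1: a $G_{(S)}$-invariant functional to start from.** Let $H_{(S_0)}$ be $F$-amenable. The vector $x$ has an open stabilizer, so it is fixed by $H_{(T)}$ for some finite $T\subseteq N$. Put $S=S_0\cup T$. By Lemma 6.3, $H_{(S)}$ is $F$-amenable. By Lemma 2.1, $G_{(S)}$ is EA. The module $U$ is smooth for $G_{(S)}$, which fixes $x$. By Proposition 2.2 there is a $G_{(S)}$-invariant linear $f_0:U\to F$ with $f_0(x)=1$.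

**Step 2: $f_0$ takes finitely many values on each $H$-orbit, to get compactness.** For $u\in U$ let $A_u=f_0(Hu)$. Let $u$ be fixed by $H_{(T')}$ with $T'\subseteq N$ finite, enumerated as $t'$. Then $hu$ depends only on $ht'$. If $ht'=gh't'$ with $g\in G_{(S)}$ and $h,h'\in H$, then $hu=gh'u$ and $f_0(hu)=f_0(h'u)$. So $f_0(hu)$ depends only on the $G_{(S)}$-orbit of $ht'$. There are finitely many such orbits because $M$ is $\omega$-categorical, so $A_u$ is finite.

**Step 3: the flow of limits of translates.** Let $X$ be the closure of $\{f_0\circ h:h\in H_{(S)}\}$ in the compact zero-dimensional space $\prod_{u\in U}A_u$. Let $H_{(S)}$ act by $(k\cdot f)(u)=f(k^{-1}u)$. This makes sense on the product since $A_{k^{-1}u}=A_u$, and it maps $f_0\circ h$ to $f_0\circ hk^{-1}$, so it preserves $X$. It is jointly continuous because $k\mapsto k^{-1}u$ is locally constant. So $X$ is a zero-dimensional $H_{(S)}$-flow. Every $f\in X$ is linear and satisfies $f(x)=1$. Indeed each of these conditions involves finitely many coordinates, so it passes to the closure, and $f_0(hx)=f_0(x)=1$ for $h\in H_{(S)}$, since $H_{(S)}$ fixes $x$.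

**Step 4: average.** Let $\mathrm{ev}:U\to C(X,F)$, $\mathrm{ev}_u(f)=f(u)$. It is linear because every $f\in X$ is linear. It is equivariant, since $(k\,\mathrm{ev}_u)(f)=(k^{-1}\cdot f)(u)=f(ku)=\mathrm{ev}_{ku}(f)$. Also $\mathrm{ev}_x=1$. If $m$ is an $H_{(S)}$-invariant normalized functional on $C(X,F)$, then $m\circ\mathrm{ev}$ is an $H_{(S)}$-invariant linear functional on $U$ with value $m(1)=1$ at $x$.

*Proof of (2)⇒(1).* The purpose is to collect all failures of $F$-amenability in one module. Suppose no $H_{(S)}$ is $F$-amenable. For each finite $S\subseteq N$ choose a zero-dimensional $H_{(S)}$-flow $Y_S$ with no invariant normalized functional on $C(Y_S,F)$. Let $\hat Y_S$ be the $H$-flow of Lemma 2.1 (with $K=H$, $L=H_{(S)}$), and let $X=\prod_S\hat Y_S$, a zero-dimensional $H$-flow. By Lemma 6.1, $U=C(X,F)$ is smooth. Apply (2) to $x=1$. It gives some $S$ and an $H_{(S)}$-invariant linear $f$ with $f(1)\ne0$, and we scale so that $f(1)=1$. The composite $X\to\hat Y_S\to Y_S$ of the projection and $e$ is continuous and $H_{(S)}$-equivariant. Pulling back along it gives an $H_{(S)}$-equivariant linear map $C(Y_S,F)\to C(X,F)$ that takes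 $1$ to $1$. Composed with $f$, it is an $H_{(S)}$-invariant normalized functional on $C(Y_S,F)$, a contradiction.

*Proof of the consequences.* If (1) holds, apply (2) to the smooth module $FW/V$ and the vector $x+V\neq0$, and restrict the functional to the images of the elements of $W$. The last sentence of the theorem follows from Lemma 6.2, with $S=\emptyset$ if $H$ is amenable. $\blacksquare$

**The two examples again.** Let $N$ be the structure of Section 4. By Theorem A and its Addendum, separation fails for $N$ over every field $F$, so by Theorem B no $H_{(S)}$ is $F$-amenable. Taking $F=\mathbb Q$ and using Lemma 6.2, no $H_{(S)}$ is amenable. For the single cyclic order $C$, the group $\mathrm{Aut}(C)$ is not $F$-amenable when $\operatorname{char}F\ne2$, by example (c), but the stabilizer of one point is EA, hence $F$-amenable, and separation holds. So the failure for $N$ comes from having infinitely many independent non-amenable pieces, which no finite $S$ can meet simultaneously.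

## 8. An exact criterion for sorts

Condition (2) of Theorem B concerns all smooth modules, while the separation property concerns only the quotients $FW/V$. The next theorem says which functionals are needed for these. The difference is that, in place of all of $C(X,F)$, only the span of the constants and the coordinate functions has to be averaged.

For a sort $W$ of $N^{eq}$, a finite $T\subseteq N$ and a finite $A\subseteq F$, the group $H_{(T)}$ acts on $A^W$ by $(k\cdot f)(w)=f(k^{-1}w)$. (From here on $A$ denotes a finite set of values.) The action is continuous because stabilizers of elements of $W$ are open. For a nonempty closed $H_{(T)}$-invariant $X\subseteq A^W$, let $e_w\in C(X,F)$ be the coordinate function $e_w(f)=f(w)$. Then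
$$(k\,e_w)(f)=(k^{-1}\cdot f)(w)=f(kw),\qquad\text{that is,}\qquad k\,e_w=e_{kw}.\tag{3}$$
For instance, if $X=\{f\}$ is a single $H_{(T)}$-invariant function, then $E_X$ as defined in (iii) below is the line of constants, and $m$ is evaluation at $f$.

**Theorem C.** With $N,M,F$ as in Theorem B, the following are equivalent:

* (i) the separation property holds for all sorts $W$ of $N^{eq}$;
* (ii) condition (2) of Theorem B holds for all *finitely generated* smooth $FH$-modules $U$;
* (iii) for every finite $T\subseteq N$, sort $W$ of $N^{eq}$, finite $A\subseteq F$ and nonempty closed $H_{(T)}$-invariant $X\subseteq A^W$, there are a finite $S$ with $T\subseteq S\subseteq N$ and an $H_{(S)}$-invariant linear $m:E_X\to F$ with $m(1)=1$. Here $E_X\le C(X,F)$ is spanned by $1$ and the coordinate functions $e_w$ $(w\in W)$.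

*Proof of (i)⇒(ii).* **Aim: every finitely generated smooth module is some $FW/V$.** Let $U$ be generated by $u_1,\dots,u_k$ with $k\ge1$ (if $U=0$ there is nothing to prove). Choose a finite $T\subseteq N$ such that $H_{(T)}$ fixes all $u_j$, and let $t\in N^n$ enumerate $T$. Let $W=N^{n+k+1}$, and define a linear map $FW\to U$ on basis elements $(t',y_0,y_1,\dots,y_k)$, with $t'\in N^n$ and $y_i\in N$, as follows. If $t'=ht$ for some $h\in H$, the elements $y_1,\dots,y_k$ are distinct, and $y_0=y_j$ for some $j\geq1$, the image is $hu_j$. In all other cases it is $0$.

This is well defined, because $j$ is unique and $hu_j$ depends only on $ht$. It commutes with $H$: applying $h'\in H$ to the basis element replaces $ht$ by $h'ht$ and preserves the conditions on the $y_i$ with the same $j$, so $hu_j$ becomes $h'hu_j$. It is surjective, because $N$ is infinite, so distinct $y_1,\dots,y_k$ exist, and every $hu_j$ is in the image. Hence $U\cong FW/V$, where $V$ is the kernel, which is $H$-invariant. Given $0\ne x\in U$, apply (i) to $V$ and a preimage of $x$. The resulting $f$ vanishes on $V$, so it induces an $H_{(S)}$-invariant functional on $U$ that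 does not vanish at $x$.

*Proof of (ii)⇒(iii).* **Aim: place the $H_{(T)}$-module $E_X$ inside a finitely generated smooth $H$-module.** By (3), $E_X$ is an $FH_{(T)}$-submodule of $C(X,F)$, and it is smooth by Lemma 6.1. It is finitely generated, because $H_{(T)}$ has finitely many orbits on $W$. Let
$$U=FH\otimes_{FH_{(T)}}E_X.$$
If $b_1,\dots,b_r$ generate $E_X$, then $1\otimes b_1,\dots,1\otimes b_r$ generate $U$. A vector $h\otimes u$ is fixed by $h\,\mathrm{Stab}_{H_{(T)}}(u)\,h^{-1}$, which is open in $H$ since $H_{(T)}$ is. Each vector of $U$ is a finite sum of such vectors, so $U$ is smooth. As a right $FH_{(T)}$-module, $FH$ is free on a set of coset representatives, which we may choose to contain $1$. So $u\mapsto1\otimes u$ embeds $E_X$ in $U$, and $1\otimes1\ne0$ because $X\neq\emptyset$.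

By (ii) there are a finite $S$ and an $H_{(S)}$-invariant linear $f:U\to F$ with $f(1\otimes1)\ne0$. Enlarging $S$ only shrinks $H_{(S)}$, so we may assume $T\subseteq S$. For $h\in H_{(S)}\subseteq H_{(T)}$ we have $h(1\otimes u)=1\otimes hu$. So $u\mapsto f(1\otimes u)/f(1\otimes1)$ is an $H_{(S)}$-invariant linear functional on $E_X$ with value $1$ at $1$.

*Proof of (iii)⇒(i).* **Step 1: produce the compact set $X$.** Let $V\le FW$ be $H$-invariant and $x\in FW\setminus V$. Choose a finite $T\subseteq N$ such that $H_{(T)}$ fixes each element of the support of $x$. The group $G_{(T)}$ is EA by Lemma 2.1 and fixes $x+V\ne0$ in the smooth module $FW/V$. So Proposition 2.2 gives a $G_{(T)}$-invariant $f_0:W\to F$ with $f_0(V)=0$ and $f_0(x)=1$. Since $G_{(T)}$ has finitely many orbits on $W$, the image $A$ of $f_0$ is finite. Let $X\subseteq A^W$ be the closure of $\{f_0\circ h:h\in H_{(T)}\}$. It is nonempty, closed and $H_{(T)}$-invariant.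

**Step 2: turn the conditions on $f_0$ into identities in $E_X$.** For $h\in H_{(T)}$ we have $f_0(hV)=f_0(V)=0$ and $f_0(hx)=f_0(x)=1$. For a fixed vector these are conditions on finitely many coordinates, so every $f\in X$ satisfies $f(V)=0$ and $f(x)=1$. In terms of coordinate functions, with $x=\sum_wx_ww$,
$$\sum_wv_we_w=0\ \text{ for every }v=\sum_wv_ww\in V,\qquad\sum_wx_we_w=1.$$

**Step 3: apply $m$.** Let $S\supseteq T$ and $m$ be as in (iii), and put $f(w)=m(e_w)$. By (3), for $k\in H_{(S)}$ we have $f(kw)=m(k\,e_w)=m(e_w)=f(w)$, so $f$ is $H_{(S)}$-invariant. By Step 2 and linearity of $m$, $f(v)=m(0)=0$ for $v\in V$, and $f(x)=m(1)=1$. $\blacksquare$
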